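# Two-point Radon splits and Tverberg numbers: a 13-point convexity space

## Five points on a line, four points in the plane

Take the numbers $1,2,3,4,5$ on the real line and group them as $\{1,5\},\{2,4\},\{3\}$. The three convex hulls $[1,5]$, $[2,4]$, $\{3\}$ share the point $3$. The same grouping, from the outside in, works for any five distinct reals. Four reals are not enough for three groups: three nonempty groups of four points have sizes $2,1,1$, and the two singletons are disjoint.

In general, $2t-1$ reals can be split into $t$ groups with a common hull point, again from the outside in. With $2t-2$ reals this is impossible: if at most one group were a singleton, there would be at least $2(t-1)+1$ points, so at least two groups are singletons, and their hulls are disjoint. So on the line the number needed for $t$ groups is exactly $2(t-1)+1$, and the number needed for $2$ groups is $3$. The $3$-point split has a special shape. If $a<m<b$, we split as $\{a,b\}\mid\{m\}$. One part has exactly two points, and the hull of the other part lies inside its hull.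

Now the plane. By Radon's theorem any four points split into two groups with intersecting hulls, and the vertices of a triangle do not, so the number for two groups is $4$. The shape of the split is no longer under control. Four points in convex position split $2+2$ along crossing diagonals. But if $d$ lies inside the triangle $abc$, no $2+2$ split works: the segment $ad$, apart from $a$, lies in the interior of the triangle, while $bc$ lies on its boundary and misses $a$; the same holds for $bd\mid ac$ and $cd\mid ab$. With five points we can insist that one group has exactly two points. Split four of them by Radon, as $2+2$ or $1+3$, and add the fifth point to one of the two groups in the first case, or to the singleton in the second. In both cases one group has exactly two points.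

So there are two numbers attached to two groups: the ordinary one ($3$ on the line, $4$ in the plane), and the one where a part of size exactly $2$ is demanded ($3$ on the line, $5$ in the plane). On the line, every $t$ obeys the bound $(r-1)(t-1)+1$ with $r$ the second number. In the plane too, because Tverberg's theorem says that $3(t-1)+1$ points suffice, and $3(t-1)+1\le 4(t-1)+1$. Is this bound forced by abstract properties of hulls alone?

## Convexity spaces, and the inequality with $r=r_2^{(2)}$

**Definition (convexity space).** A convexity space is a pair $(X,\mathcal C)$ where $\mathcal C$ is a family of subsets of $X$ with $\varnothing,X\in\mathcal C$, closed under arbitrary intersections, and such that the union of every inclusion chain in $\mathcal C$ again belongs to $\mathcal C$. For $Y\subseteq X$ put $\operatorname{conv}(Y)=\bigcap\{C\in\mathcal C:Y\subseteq C\}$.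

When $X$ is finite, the chain condition is automatic. Always $\operatorname{conv}(\varnothing)=\varnothing$, and $\operatorname{conv}$ is monotone. A small example that we shall use later is a two-point set $T=\{p,q\}$ with $\mathcal C=\{\varnothing,T\}$. Here $\operatorname{conv}\{p\}=T$, so singletons need not be convex.

**Definition (Tverberg numbers).** For $t\ge2$, $r_t=r_t(X,\mathcal C)$ is the smallest number such that every $Y\subseteq X$ of size $r_t$ can be partitioned into $t$ parts $Y=Y_1\cup\dots\cup Y_t$ with $\bigcap_i\operatorname{conv}(Y_i)\ne\varnothing$; it is $\infty$ if there is no such number. The number $r_2$ is the Radon number.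

**Definition (one part of prescribed size).** For a positive integer $n$, $r_t^{(n)}$ is the smallest number such that every $Y\subseteq X$ of size $r_t^{(n)}$ can be partitioned into $t$ parts with $|Y_1|=n$ and $\bigcap_i\operatorname{conv}(Y_i)\neq\varnothing$ (again $\infty$ if there is none).

**Definition (strong Radon number).** It is the smallest $r$ such that every $r$-element $S\subseteq X$ admits a partition $S=S_1\cup S_2$ with $S_1\ne\varnothing$ and $\operatorname{conv}(S_1)\subseteq\operatorname{conv}(S_2)$.

We call a partition as in the definition of $r_t$ a *Tverberg $t$-partition*, and for $t=2$ a *Radon partition*. Its parts are nonempty, because $\operatorname{conv}(\varnothing)=\varnothing$.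

On the line all three numbers $r_2$, $r_2^{(2)}$ and the strong Radon number equal $3$. In the two-point space $T$, the split $\{p\}\mid\{q\}$ shows that $r_2=2$ and that the strong Radon number is $2$. But $r_2^{(2)}(T)=3$: a set of at most two points cannot have $|Y_1|=2$ and $Y_2\ne\varnothing$, and for size $3$ the condition holds vacuously.

Three facts are used without comment below. First, $r_2\le r_2^{(2)}$. Second, adding points to one part of a Tverberg $t$-partition leaves a Tverberg $t$-partition; hence if a set of size $n$ has none, then none of its subsets has one, and $r_t\ge n+1$. Third, if a set of size $n$ has no Radon partition, then $r_2\geq n+1$ and $r_2^{(2)}\ge n+1$, by the same argument.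

Jamison's theorem says: *if $r$ is the strong Radon number of $(X,\mathcal C)$, then $r_t\le(r-1)(t-1)+1$ for all $t\ge2$.* The question, posed as open in Minho Cho, Andreas F. Holmsen, Attila Jung, Hong Liu, "Strong invariants and Tverberg numbers in convexity spaces", arXiv:2607.29403 (2026), is whether the same inequality holds with $r=r_2^{(2)}$:

$$r_t\ \le\ (r-1)(t-1)+1\quad\text{for every } t\ge2,\qquad r:=r_2^{(2)}<\infty\ ? \tag{1}$$

The answer is no.

**Theorem 1.** There is a convexity space on $13$ points with $r_2^{(2)}=4$ and $r_3\ge 8>7=(4-1)(3-1)+1$.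

**Theorem 2.** For every $r\ge4$ there is a finite convexity space, in which moreover all singletons may be taken convex, with
$$r_2=r_2^{(2)}=r\quad\text{and}\quad r_3\ \ge\ 2(r-1)+1+\left\lfloor\tfrac{r-1}{3}\right\rfloor .$$

So (1) fails at $t=3$ for every $r\ge4$, by an amount that grows linearly in $r$.

**Theorem 3.** For a positive integer $r$, the statement "$r_t\le(r-1)(t-1)+1$ for all $t\ge2$, in every convexity space with convex singletons and $r_2^{(2)}=r$" is true if and only if $r\le3$.

For $t=2$ the inequality is trivial, since $r_2\le r_2^{(2)}$. We make no claim about which $t\ge4$ admit counterexamples.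

## The cases $r\le 3$, and what breaks at $r=4$

Let singletons be convex and $r=r_2^{(2)}$. This section proves the "if" part of Theorem 3; Jamison's theorem is used here and is needed for no other main result.

**Case $r\le2$.** A set with at most two elements never admits a partition as in the definition of $r_2^{(2)}$: either $|Y_1|=2$ is impossible, or $Y_2=\varnothing$. So $X$ can have no $r$-element subset at all. Then the condition defining $r_t$ holds vacuously at size $r$, so $r_t\le r\le(r-1)(t-1)+1$.

**Case $r=3$.** Every $3$-subset can be written $\{p,q,s\}$ with $\operatorname{conv}\{p,q\}\cap\operatorname{conv}\{s\}\ne\varnothing$. Since $\operatorname{conv}\{s\}=\{s\}$, this says $s\in\operatorname{conv}\{p,q\}$, that is, $\operatorname{conv}\{s\}\subseteq\operatorname{conv}\{p,q\}$. Hence the strong Radon number is at most $3$, and Jamison's theorem gives $r_t\le2(t-1)+1=(r-1)(t-1)+1$.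

The natural plan for larger $r$ is to do the same: turn a split with $|Y_1|=2$ into a containment of hulls and quote Jamison. It worked for $r=3$ only because the second part was a single convex point, and a nonempty intersection with a point is a containment. At $r=4$ the split is $\{p,q\}\mid\{s,u\}$, both hulls may be large, and all we know is that they meet. No containment has to follow. In the plane, where $r_2^{(2)}=5$, a finite set in convex position never admits a partition with $S_1\ne\varnothing$ and $\operatorname{conv}(S_1)\subseteq\operatorname{conv}(S_2)$: a point of $S_1$ would be in the hull of other points of the set. So the strong Radon number of the plane is infinite while $r_2^{(2)}=5$, and Jamison's theorem says nothing there.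

To refute (1) at the first undecided place, $r=4$ and $t=3$, we need a space with two opposite properties. Any four points must split $2+2$ with intersecting hulls; yet some seven points must have no partition into three parts with a common hull point. Pairs of hulls meet very often, triples of hulls over those seven points never meet.

## Convexities built from up-sets

The way to keep both demands under control is to describe each point $v$ by *which sets of base points capture it*. Suppose $P$ is a set of base points, and for each $v\in X$ let $U(v)$ be the family of all $W\subseteq P$ with $v\in\operatorname{conv}(W)$. This is an up-set: supersets of members are members. A Tverberg $3$-partition of $P$ through $v$ is a partition of $P$ into three members of $U(v)$, so its absence is a packing condition on $U(v)$ alone. We reverse the order: choose the up-sets first, and let them define the convexity.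

**Construction.** Let $V$ and $X$ be finite sets. To each $v\in X$ assign an up-set $U(v)\subseteq2^V$. For $S\subseteq V$ put $C_S=\{v\in X:S\in U(v)\}$. Let $\mathcal C$ consist of $\varnothing$ and all intersections of families of sets $C_S$, the empty intersection being $X$. This is a convexity space: it contains $\varnothing$ and $X$, it is closed under intersections, and chains are harmless by finiteness.

**Hull formula.** For $\varnothing\ne Z\subseteq X$,
$$\operatorname{conv}(Z)=\Big\{v\in X:\ \bigcap_{z\in Z}U(z)\subseteq U(v)\Big\}.\tag{2}$$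

Indeed $\varnothing$ does not contain $Z$, so $\operatorname{conv}(Z)$ is the intersection of all $C_S$ with $Z\subseteq C_S$. Now $Z\subseteq C_S$ means $S\in\bigcap_{z\in Z}U(z)$. So $v\in\operatorname{conv}(Z)$ if and only if every $S\in\bigcap_{z\in Z}U(z)$ satisfies $S\in U(v)$.

We write sets as words, so $xyb=\{x,y,b\}$, and for a family $G$ of subsets of $V$ we write $[G]$ for the up-set generated by $G$, that is, all sets containing a member of $G$.

A tiny example: $V=\{1,2\}$, $X=\{1,2,m\}$, $U(1)=[\{1\}]$, $U(2)=[\{2\}]$, $U(m)=[\{1,2\}]$. Then $\operatorname{conv}\{1\}$ consists of the $v$ with $\{1\}\in U(v)$, so it is $\{1\}$; similarly $\operatorname{conv}\{2\}=\{2\}$. Since $U(1)\cap U(2)=[\{1,2\}]$, we get $\operatorname{conv}\{1,2\}=X$. Note that $\operatorname{conv}\{m\}=X$ as well: a *smaller* up-set $U(z)$ gives a *larger* hull.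

## Seven base points and six witnesses

Let $V=\{x,y,z,b,c\}$; its elements will be called *letters*. Put
$$E=\{xyb,\;xyc,\;xzb,\;xzc,\;yzb,\;yzc\}.$$
A set lies in $[E]$ exactly when it contains at least two of $x,y,z$ and at least one of $b,c$. Define up-sets

$$\begin{aligned}
U(A)&=[xc,\,zb]\cup[E], & U(B)&=[yb,\,zc]\cup[E], & U(C)&=[xb,\,yc]\cup[E],\\
U(H)&=[xy,\,xz,\,yz,\,zb,\,zc], & U(M)&=[bc]\cup[E], & U(J)&=[zb,\,zc,\,xbc,\,ybc]\cup[E],
\end{aligned}$$

and $U(d)=\{S\subseteq V:d\in S\}$ for each letter $d$. Each member of $E$ contains one of $xy,xz,yz$, so $[E]\subseteq U(H)$ too. Thus $[E]$ is a common core: $[E]\subseteq U(N)$ for all six *capitals* $N\in\{A,B,C,H,M,J\}$.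

Two of the letters are doubled. Let $P=\{x,y,z,b,b',c,c'\}$, let $X=P\cup\{A,B,C,H,M,J\}$, so $|X|=13$, and put $U(b')=U(b)$, $U(c')=U(c)$. Let $\pi:P\to V$ send $b,b'\mapsto b$ and $c,c'\mapsto c$ and fix $x,y,z$. Take the convexity of the construction. For $\varnothing\ne W\subseteq P$, the intersection $\bigcap_{w\in W}U(w)$ is the family of all $S\supseteq\pi(W)$. Since $U(v)$ is an up-set, (2) becomes
$$v\in\operatorname{conv}(W)\iff\pi(W)\in U(v)\qquad(\varnothing\neq W\subseteq P).\tag{3}$$

**Step 1: $P$ has no Tverberg $3$-partition, so $r_3\ge8$.** The purpose of this step is the lower bound, and it is the packing condition promised above. Suppose $P=Y_1\cup Y_2\cup Y_3$ is a partition with $v\in\bigcap_i\operatorname{conv}(Y_i)$. The $Y_i$ are nonempty, and by (3) the sets $S_i=\pi(Y_i)$ all lie in $U(v)$. Each of $x,y,z$ lies in at most one $S_i$; each of $b,c$ lies in at most two. We rule out every $v$.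

- $v\in P$, so $U(v)=U(d)$ for some letter $d$. All three $S_i$ contain $d$, but a letter is in at most two of them.
- $v=A$ or $v=H$. Every set in $U(v)$ meets $\{x,z\}$: for $A$, the generators $xc$, $zb$ do, and so does each member of $E$, since it contains two of $x,y,z$; for $H$, the generators $xy,xz,yz,zb,zc$ do. At most two of the $S_i$ meet $\{x,z\}$.
- $v=B$. Every set in $U(B)$ meets $\{y,z\}$ in the same way: $yb$, $zc$, and each member of $E$. At most two $S_i$ do.
- $v=C$. Every set in $U(C)$ meets $\{x,y\}$: $xb$, $yc$, and each member of $E$. At most two $S_i$ do.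
- $v=M$. Each $S_i$ contains $bc$, or else contains two of $x,y,z$ and one of $b,c$. At most one $S_i$ contains two of $x,y,z$. So at least two of the $S_i$ contain both $b$ and $c$, and the third contains at least one of them. Hence $\sum_i|S_i\cap\{b,c\}|\ge2+2+1=5$. But this sum is at most $4$.
- $v=J$. Every set in $U(J)$ meets $\{x,y,z\}$ and meets $\{b,c\}$. The three $S_i$ each contain one of $x,y,z$, and each of $x,y,z$ is in at most one $S_i$, so each $S_i$ contains exactly one of them. The $S_i$ that contains $x$ contains neither $y$ nor $z$. The only generator of $U(J)$ (members of $E$ included) that avoids $y$ and $z$ is $xbc$, so this $S_i$ contains $b$ and $c$. By the same argument with $ybc$, so does the one that contains $y$. The one that contains $z$ contains $b$ or $c$. Again $\sum_i|S_i\cap\{b,c\}|\ge5>4$.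

So the set $P$ of size $7$ has no Tverberg $3$-partition, and therefore $r_3\ge8$.

**Step 2: $\{x,y,z\}$ has no Radon partition, so $r_2,r_2^{(2)}\ge4$.** This is the lower half of $r_2^{(2)}=4$. Every Radon partition of $\{x,y,z\}$ is a split of two points against one. No capital has a one-element set in its up-set, so $\{z\}\in U(v)$ only for $v=z$, and (3) gives $\operatorname{conv}\{z\}=\{z\}$. Since $xy\notin U(z)$, we have $z\notin\operatorname{conv}\{x,y\}$. The same argument with $xz\notin U(y)$ and $yz\notin U(x)$ excludes the other two splits.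

It is instructive to see that the plan of the previous section really fails in this space. For letters, (3) says that $d\in\operatorname{conv}(W)$ with $W\subseteq\{x,y,z,b,c\}$ only if $d\in W$. So if $S_1\cup S_2$ is a partition of a subset of $\{x,y,z,b,c\}$ with $S_1\ne\varnothing$, no element of $S_1$ is in $\operatorname{conv}(S_2)$. Hence the strong Radon number of $X$ is at least $6$, although we are about to show that $r_2^{(2)}=4$. For instance $\operatorname{conv}\{x,y\}=\{x,y,H\}$ and $\operatorname{conv}\{z,b\}=\{z,b,b',A,H,J\}$ meet in $H$, and neither contains the other.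

## Which capitals are captured by which pairs

What remains for Theorem 1 is $r_2^{(2)}\le4$: every four points of $X$ must split $2+2$ with intersecting hulls.

**Step 3: quadruples with twins.** Suppose the four points include $b$ and $b'$, say they are $b,b',u,v$. Then $b\in\operatorname{conv}\{b,u\}$, and since $U(b)=U(b')\supseteq U(b')\cap U(v)$, formula (2) gives $b\in\operatorname{conv}\{b',v\}$. The same argument applies to $c,c'$.

**Step 4: the task for the other quadruples.** The four points now correspond to four distinct symbols among $x,y,z,b,c,A,B,C,H,M,J$. We shall always find a common hull point among the capitals. By (2) it suffices to find a pairing $u_1u_2\mid u_3u_4$ and a capital $N$ with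
$$U(u_1)\cap U(u_2)\subseteq U(N)\quad\text{and}\quad U(u_3)\cap U(u_4)\subseteq U(N).\tag{4}$$
So for each pair $uv$ of symbols we compute
$$\mathcal W(uv)=\{N\in\{A,B,C,H,M,J\}:\ U(u)\cap U(v)\subseteq U(N)\},$$
and a pairing works as soon as the two sets $\mathcal W$ share an element.

To compute: $[G]\cap[G']$ is generated by the unions $g\cup g'$ with $g\in G$, $g'\in G'$. For two capitals, $([G]\cup[E])\cap([G']\cup[E])=([G]\cap[G'])\cup[E]$. For a letter and a capital, $U(d)\cap([G]\cup[E])\subseteq(U(d)\cap[G])\cup[E]$. In each case we list the unions $g\cup g'$ (with $G$ the generators displayed before "$\cup[E]$", or all five for $H$), and delete those in $[E]$ and those that contain another listed union. Call the resulting list $R(uv)$. Then $U(u)\cap U(v)\subseteq[R(uv)]\cup[E]$ and $R(uv)\subseteq U(u)\cap U(v)$. Since $[E]\subseteq U(N)$ for every capital $N$, we get exactly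
$$\mathcal W(uv)=\{N:\ R(uv)\subseteq U(N)\}.$$
In particular, an empty list $R$ means that $\mathcal W$ consists of all six capitals.

**Step 5: a symmetry that halves the work.** Let $\sigma$ exchange $x\leftrightarrow y$, $b\leftrightarrow c$ and $A\leftrightarrow B$, and fix $z,C,H,M,J$. Applied to subsets of $V$, it preserves $E$. It sends $\{xc,zb\}$ to $\{yb,zc\}$, $\{xb,yc\}$ to itself, $\{xy,xz,yz,zb,zc\}$ to itself, $\{bc\}$ to itself, and $\{zb,zc,xbc,ybc\}$ to itself. So $\sigma$ sends $U(u)$ to $U(\sigma u)$ for every symbol $u$. Hence $\mathcal W(\sigma u\,\sigma v)=\sigma\,\mathcal W(uv)$, and a pairing with a common capital for a quadruple yields one for its image under $\sigma$.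

**Step 6: membership of the sets that occur.** This step reads off, from the generators, which capitals contain each possible member of a list $R$.

| set | capitals $N$ with this set in $U(N)$ |
|---|---|
| $xy,\ xz,\ yz$ | $H$ |
| $xc$ | $A$ |
| $yb$ | $B$ |
| $xb,\ yc$ | $C$ |
| $bc$ | $M$ |
| $zb$ | $A,H,J$ |
| $zc$ | $B,H,J$ |
| $xbc$ | $A,C,M,J$ (via $xc$, $xb$, $bc$, $xbc$) |
| $ybc$ | $B,C,M,J$ (via $yb$, $yc$, $bc$, $ybc$) |
| $zbc$ | $A,B,H,M,J$ (via $zb$, $zc$, $zb$, $bc$, $zb$) |

None of these sets is in $[E]$, so membership is decided by the special generators. For instance, $xbc\notin U(B)$, since it contains neither $yb$ nor $zc$; $xbc\notin U(H)$, since none of $xy,xz,yz,zb,zc$ lies in it; and $zbc\notin U(C)$, since it contains neither $xb$ nor $yc$.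

**Step 7: pairs of letters, and a letter with a capital.** For letters $d\ne d'$ we have $R(dd')=\{dd'\}$, so $\mathcal W(dd')$ is the row of $dd'$ in the previous table. For a letter and a capital, up to $\sigma$:

| pair | unions | $R$ | $\mathcal W$ |
|---|---|---|---|
| $xA$ | $xc,\ xzb$ | $xc$ | $A$ |
| $yA$ | $xyc,\ yzb$ | none | all |
| $zA$ | $xzc,\ zb$ | $zb$ | $A,H,J$ |
| $bA$ | $xbc,\ zb$ | $zb,\ xbc$ | $A,J$ |
| $cA$ | $xc,\ zbc$ | $xc,\ zbc$ | $A$ |
| $xC$ | $xb,\ xyc$ | $xb$ | $C$ |
| $zC$ | $xzb,\ yzc$ | none | all |
| $bC$ | $xb,\ ybc$ | $xb,\ ybc$ | $C$ |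
| $xH$ | $xy,\ xz,\ xyz,\ xzb,\ xzc$ | $xy,\ xz$ | $H$ |
| $zH$ | $xyz,\ xz,\ yz,\ zb,\ zc$ | $xz,\ yz,\ zb,\ zc$ | $H$ |
| $bH$ | $xyb,\ xzb,\ yzb,\ zb,\ zbc$ | $zb$ | $A,H,J$ |
| $xM$ | $xbc$ | $xbc$ | $A,C,M,J$ |
| $zM$ | $zbc$ | $zbc$ | $A,B,H,M,J$ |
| $bM$ | $bc$ | $bc$ | $M$ |
| $xJ$ | $xzb,\ xzc,\ xbc,\ xybc$ | $xbc$ | $A,C,M,J$ |
| $zJ$ | $zb,\ zc,\ xzbc,\ yzbc$ | $zb,\ zc$ | $H,J$ |
| $bJ$ | $zb,\ zbc,\ xbc,\ ybc$ | $zb,\ xbc,\ ybc$ | $J$ |

Applying $\sigma$ gives the missing entries, and the whole list of $\mathcal W(dN)$ is:

| | $x$ | $y$ | $z$ | $b$ | $c$ |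
|---|---|---|---|---|---|
| $A$ | $A$ | all | $A,H,J$ | $A,J$ | $A$ |
| $B$ | all | $B$ | $B,H,J$ | $B$ | $B,J$ |
| $C$ | $C$ | $C$ | all | $C$ | $C$ |
| $H$ | $H$ | $H$ | $H$ | $A,H,J$ | $B,H,J$ |
| $M$ | $A,C,M,J$ | $B,C,M,J$ | $A,B,H,M,J$ | $M$ | $M$ |
| $J$ | $A,C,M,J$ | $B,C,M,J$ | $H,J$ | $J$ | $J$ |

Note that $N\in\mathcal W(dN)$ always, as it must be.

**Step 8: pairs of capitals.** Up to $\sigma$ there are eleven.

| pair | unions | $R$ | $\mathcal W$ |
|---|---|---|---|
| $AB$ | $xybc,\ xzc,\ yzb,\ zbc$ | $zbc$ | $A,B,H,M,J$ |
| $AC$ | $xbc,\ xyc,\ xzb,\ yzbc$ | $xbc$ | $A,C,M,J$ |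
| $AH$ | with $xc$: $xyc, xzc, xyzc, xzbc, xzc$; with $zb$: $xyzb, xzb, yzb, zb, zbc$ | $zb$ | $A,H,J$ |
| $CH$ | with $xb$: $xyb, xzb, xyzb, xzb, xzbc$; with $yc$: $xyc, xyzc, yzc, yzbc, yzc$ | none | all |
| $AM$ | $xbc,\ zbc$ | $xbc,\ zbc$ | $A,M,J$ |
| $CM$ | $xbc,\ ybc$ | $xbc,\ ybc$ | $C,M,J$ |
| $HM$ | $xybc,\ xzbc,\ yzbc,\ zbc,\ zbc$ | $zbc$ | $A,B,H,M,J$ |
| $AJ$ | with $xc$: $xzbc, xzc, xbc, xybc$; with $zb$: $zb, zbc, xzbc, yzbc$ | $zb,\ xbc$ | $A,J$ |
| $CJ$ | with $xb$: $xzb, xzbc, xbc, xybc$; with $yc$: $yzbc, yzc, xybc, ybc$ | $xbc,\ ybc$ | $C,M,J$ |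
| $HJ$ | with $xy,xz,yz$: all in $[E]$; with $zb$: $zb, zbc, xzbc, yzbc$; with $zc$: $zbc, zc, xzbc, yzbc$ | $zb,\ zc$ | $H,J$ |
| $MJ$ | $zbc,\ zbc,\ xbc,\ ybc$ | $xbc,\ ybc,\ zbc$ | $M,J$ |

(In the row $HJ$: each generator of $U(J)$ contains $b$ or $c$, so its union with $xy$, $xz$ or $yz$ is in $[E]$.) By $\sigma$,
$$\mathcal W(BC)=\{B,C,M,J\},\quad \mathcal W(BH)=\{B,H,J\},\quad \mathcal W(BM)=\{B,M,J\},\quad \mathcal W(BJ)=\{B,J\}.$$

Two facts can be read off and will be used often:
$$J\in\mathcal W(NN')\ \text{ for any two distinct capitals } N,N';\qquad \mathcal W(uv)\neq\varnothing\ \text{ for every pair } uv.\tag{5}$$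

**Remark (what $J$ and $M$ are for).** The capitals $A,B,C,H$ already split every four letters: see Step 9. But they create new quadruples. In the space on $P\cup\{A,B,C,H\}$ alone, $\{b,A,B,C\}$ has no $2+2$ split. Every pairing contains a pair of capitals; its intersection of up-sets contains $[E]$, and no letter lies in all members of $E$, so no point of $P$ is in its hull. For capitals, the tables, restricted to $A,B,C,H$, give $bA:\{A\}$ against $BC:\{B,C\}$; $bB:\{B\}$ against $AC:\{A,C\}$; $bC:\{C\}$ against $AB:\{A,B,H\}$. The point $J$ repairs this, by $bA\mid BC$. But $J$ creates $\{x,b,c,J\}$, which has no $2+2$ split in the space without $M$. For capitals other than $M$: $xb:\{C\}$ against $cJ:\{J\}$; $xc:\{A\}$ against $bJ:\{J\}$; $bc:\varnothing$ against $xJ$. For points of $P$: those in $\operatorname{conv}\{x,b\}$ have up-set $U(x)$ or $U(b)$, and $zc\in U(c)\cap U(J)$ is in neither; those in $\operatorname{conv}\{x,c\}$ have up-set $U(x)$ or $U(c)$, and $zb\in U(b)\cap U(J)$ is in neither; those in $\operatorname{conv}\{b,c\}$ have up-set $U(b)$ or $U(c)$, and $xyc,xyb\in U(x)\cap U(J)$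 exclude them in turn. The point $M$ repairs this, by $bc\mid xM$'s analogue $bc\mid xJ$, since $M\in\mathcal W(bc)\cap\mathcal W(xJ)$. The next section shows that after that nothing more is needed.

## Every quadruple splits $2+2$

There are $\binom{11}{4}=330$ quadruples of symbols: $5$ with four letters, $10\cdot6=60$ with three letters, $10\cdot15=150$ with two letters, $5\cdot20=100$ with one letter, and $15$ with none. For each we give a pairing and, in parentheses, a capital in both sets $\mathcal W$.

A shortcut first. The pairs $yA,\ xB,\ zC,\ CH$ have $\mathcal W=$ all; call them *universal*. A quadruple that contains a universal pair is settled: pair off the other two symbols, whose $\mathcal W$ is nonempty by (5). The set of universal pairs is invariant under $\sigma$. We list the remaining quadruples up to $\sigma$. Recall that $\sigma$ acts on letters by $x\leftrightarrow y$, $b\leftrightarrow c$, so the pairs of letters fall into the classes $xy$; $xz,yz$; $xb,yc$; $xc,yb$; $zb,zc$; $bc$, and the triples of letters into the classes $xyz$; $xyb,xyc$; $xzb,yzc$; $xzc,yzb$; $xbc,ybc$; $zbc$.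

**Step 9: four letters.** The omitted letter is $c$ or $b$; or $z$; or $y$ or $x$. Up to $\sigma$: $xy\mid zb$ $(H)$; $xb\mid yc$ $(C)$; $xc\mid zb$ $(A)$.

**Step 10: three letters and one capital.** The capital $B$ is the $\sigma$-image of $A$.

- With $A$, and no $y$ because of $yA$: $xA\mid zb$, $xc\mid zA$, $xc\mid bA$, $zb\mid cA$, all with $(A)$.
- With $C$, and no $z$ because of $zC$; up to $\sigma$ the letters are $xyb$ or $xbc$: $xb\mid yC$, $xb\mid cC$, both with $(C)$.
- With $H$, one for each class of letter triples: $xy\mid zH$ $(H)$; $xy\mid bH$ $(H)$; $xz\mid bH$ $(H)$; $xz\mid cH$ $(H)$; $xc\mid bH$ $(A)$; $zb\mid cH$ $(H)$.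
- With $M$: $xy\mid zM$ $(H)$; $xb\mid yM$ $(C)$; $zb\mid xM$ $(A)$; $xc\mid zM$ $(A)$; $bc\mid xM$ $(M)$; $bc\mid zM$ $(M)$.
- With $J$: $xy\mid zJ$ $(H)$; $xb\mid yJ$ $(C)$; $zb\mid xJ$ $(J)$; $zc\mid xJ$ $(J)$; $bc\mid xJ$ $(M)$; $zb\mid cJ$ $(J)$.

**Step 11: two letters and two capitals.** The capital pairs $BC,BH,BM,BJ$ are $\sigma$-images of $AC,AH,AM,AJ$, and $CH$ is universal. For a pair that contains $A$ but not $B$ we run through all admissible letter pairs; for a pair fixed by $\sigma$, through the classes.

- $AB$, letters from $z,b,c$: $zb\mid AB$ $(A)$; $bc\mid AB$ $(M)$. (The letters $zc$ are the $\sigma$-image of $zb$.)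
- $AC$, letters from $x,b,c$: $xb\mid AC$ $(C)$; $xc\mid AC$ $(A)$; $bc\mid AC$ $(M)$.
- $AH$, no $y$: $xH\mid zA$ $(H)$; $xA\mid bH$ $(A)$; $xc\mid AH$ $(A)$; $zb\mid AH$ $(A)$; $zc\mid AH$ $(H)$; $bA\mid cH$ $(J)$.
- $AM$, no $y$: $xA\mid zM$ $(A)$; $xM\mid bA$ $(A)$; $xc\mid AM$ $(A)$; $zb\mid AM$ $(A)$; $zM\mid cA$ $(A)$; $bc\mid AM$ $(M)$.
- $AJ$, no $y$: $xJ\mid zA$ $(J)$; $xJ\mid bA$ $(J)$; $xc\mid AJ$ $(A)$; $zb\mid AJ$ $(J)$; $zc\mid AJ$ $(J)$; $bA\mid cJ$ $(J)$.
- $CM$, no $z$: $xC\mid yM$ $(C)$; $xb\mid CM$ $(C)$; $xM\mid cC$ $(C)$; $bc\mid CM$ $(M)$.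
- $CJ$, no $z$: $xC\mid yJ$ $(C)$; $xb\mid CJ$ $(C)$; $xJ\mid cC$ $(C)$; $bc\mid CJ$ $(M)$.
- $HM$: $xy\mid HM$ $(H)$; $xz\mid HM$ $(H)$; $xM\mid bH$ $(A)$; $xc\mid HM$ $(A)$; $zb\mid HM$ $(H)$; $bc\mid HM$ $(M)$.
- $HJ$: $xy\mid HJ$ $(H)$; $xz\mid HJ$ $(H)$; $xJ\mid bH$ $(J)$; $xJ\mid cH$ $(J)$; $zb\mid HJ$ $(J)$; $bH\mid cJ$ $(J)$.
- $MJ$: $xM\mid yJ$, $zM\mid xJ$, $xM\mid bJ$, $xM\mid cJ$, $zM\mid bJ$, all with $(J)$; $bc\mid MJ$ $(M)$.

**Step 12: one letter $d$ and three capitals.** Here a few general patterns suffice.

- If $J$ is present, with $N,N'$: the pairing $NN'\mid dJ$ $(J)$, by (5) and $J\in\mathcal W(dJ)$.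
- If $J$ is absent and both $C$ and $H$ are present: universal.
- $A,B,C$: for $d=x,y,z$ there is a universal pair ($xB$, $yA$, $zC$). For $d=b$: $bA\mid BC$ $(J)$. The case $d=c$ is its $\sigma$-image, $cB\mid AC$ $(J)$.
- $A,B,H$: $dH\mid AB$ $(H)$.
- $A,B,M$: $dM\mid AB$ $(M)$. $A,C,M$: $dM\mid AC$ $(M)$. $B,C,M$: $dM\mid BC$ $(M)$.
- $A,H,M$: $dA\mid HM$ $(A)$. $B,H,M$: $dB\mid HM$ $(B)$.

The ten triples from $A,B,C,H,M$ are covered: three contain both $C$ and $H$, and the other seven are listed.

**Step 13: four capitals.** If $J$ is present, with $N_1,N_2,N_3$: $N_1N_2\mid N_3J$ $(J)$ by (5). If $J$ is absent, one of $A,B,C,H,M$ is missing. If $C$ and $H$ are both present, the quadruple is universal. Otherwise it is $AB\mid CM$ $(M)$ or $AB\mid HM$ $(M)$.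

So every $4$-subset of $X$ splits $2+2$ with intersecting hulls, and $r_2^{(2)}\le4$. With Step 2, $r_2^{(2)}=4$; with Step 1, $r_3\ge8>7$. This proves Theorem 1, and the answer to (1) is negative. $\blacksquare$

## Disjoint sums and all $r\ge4$

To reach every $r$ we place copies of the $13$-point space side by side.

**Definition (sum).** For finite convexity spaces $(X_i,\mathcal C_i)$ let $X=\bigsqcup_iX_i$ and let $\mathcal C$ consist of all sets $\bigsqcup_iC_i$ with $C_i\in\mathcal C_i$.

This contains $\varnothing$ and $X$, it is closed under intersections (taken coordinate by coordinate), and it is finite, so it is a convexity space. The smallest member that contains $Y$ is obtained in each coordinate separately: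
$$\operatorname{conv}(Y)=\bigsqcup_i\operatorname{conv}_i(Y\cap X_i).$$
Hence parts $Y_1,\dots,Y_t$ have intersecting hulls if and only if, for some single $i$, the hulls $\operatorname{conv}_i(Y_l\cap X_i)$, $l=1,\dots,t$, have a common point. For example, in the sum of two copies of the two-point space $T$, the convex sets are $\varnothing$, each copy, and everything.

Let $r\ge4$ and write $r-1=3m+k$ with $m=\lfloor(r-1)/3\rfloor\ge1$ and $k\in\{0,1,2\}$. Take the sum of $m$ copies $X_1,\dots,X_m$ of the $13$-point space and $k$ two-point spaces $T_j$ with convexity $\{\varnothing,T_j\}$.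

**Step 14: $r_2^{(2)}\le r$.** We split an arbitrary $r$-set by the pigeonhole principle. Let $|S|=r=3m+k+1$. If $S$ had at most three points in each $X_i$ and at most one in each $T_j$, it would have at most $3m+k$ points. So one of two cases occurs. In the first, $|S\cap X_i|\ge4$ for some $i$. Then the previous section gives distinct $u_1,\dots,u_4\in S\cap X_i$ with $\operatorname{conv}\{u_1,u_2\}\cap\operatorname{conv}\{u_3,u_4\}\ne\varnothing$; put $Y_1=\{u_1,u_2\}$ and $Y_2=S\setminus Y_1\supseteq\{u_3,u_4\}$. In the second, $T_j=\{p,q\}\subseteq S$ for some $j$. Pick $u\in S\setminus T_j$, which is possible as $r\ge4$, and put $Y_1=\{p,u\}$ and $Y_2=S\setminus Y_1\ni q$; both hulls contain $T_j$. In both cases $|Y_1|=2$ and the hulls meet.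

**Step 15: $r_2=r_2^{(2)}=r$.** We exhibit $r-1$ points with no Radon partition. Take $x,y,z$ in each $X_i$ and one point in each $T_j$, in total $3m+k=r-1$ points. If two parts had intersecting hulls, the intersection would occur inside one summand. In some $X_i$ the traces of the two parts would then form a Radon partition of the triple $\{x,y,z\}$ there, contrary to Step 2. In some $T_j$ one of the two traces is empty and so has an empty hull. So there is no Radon partition, and $r_2,r_2^{(2)}\ge r$. Together with $r_2\le r_2^{(2)}\le r$ this gives equality.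

**Step 16: the bound for $r_3$.** Let $Q$ be the union of the copies of $P$ in $X_1,\dots,X_m$ and of all $T_j$. Then $|Q|=7m+2k=2(3m+k)+m=2(r-1)+m$. If $Q$ had a Tverberg $3$-partition, then the common point would lie in one summand. If it lies in some $X_i$, the traces form a Tverberg $3$-partition of the copy of $P$, impossible by Step 1. If it lies in some $T_j$, the three traces on a two-point set are all nonempty, impossible. So $Q$ has none, and
$$r_3\ \ge\ 2(r-1)+m+1=2(r-1)+1+\left\lfloor\tfrac{r-1}{3}\right\rfloor.$$

**Step 17: making all singletons convex.** Add all singletons to $\mathcal C$. The intersection of a singleton with any set is that singleton or $\varnothing$, and $X$ is finite, so this is still a convexity space. Hulls of sets with at least two elements do not change, since no singleton contains such a set; hulls of singletons shrink. In Step 14 the parts have $2$ and $r-2\ge2$ elements, so that argument stays valid. (In its first case the hulls of $\{u_1,u_2\}$ and $\{u_3,u_4\}$ are also unchanged.) The non-existence statements in Steps 15 and 16 stay valid, because all hulls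 in the new space are contained in the old ones. So $r_2=r_2^{(2)}=r$ and the bound on $r_3$ hold in the new space as well. This proves Theorem 2. $\blacksquare$

**Step 18: the "only if" part of Theorem 3.** For $r\ge4$ the space of Step 17 has convex singletons and $r_2^{(2)}=r$. Since $\lfloor(r-1)/3\rfloor\ge1$, its $r_3$ is larger than $2(r-1)+1=(r-1)(3-1)+1$. So the statement in Theorem 3 fails for every $r\ge4$. For $r\le3$ it was proved in the section on the cases $r\le3$. This completes the proof of Theorem 3. $\blacksquare$
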